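# Paths that respect two partitions of the terminals: cut conditions, parity, and a hexagon

Polyhedra and graphs both have "vertices". In these notes a *vertex* always belongs to a polyhedron, and the points of a graph are called *nodes*.

## 1. Routing between the classes of one partition

Let $G=(V,E)$ be a finite undirected graph, parallel edges allowed, and let $T\subseteq V$ be a set of terminals. For $X\subseteq V$ let $\delta(X)$ be the set of edges with exactly one end in $X$, and let $d(X)=d_G(X)=|\delta(X)|$. The degree of $v$ is $d(v)=d(\{v\})$. We call $G$ *Eulerian* if all degrees are even; connectedness is not required. Since $\sum_{v\in X}d(v)$ counts edges inside $X$ twice and edges of $\delta(X)$ once, in an Eulerian graph every $d(X)$ is even.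

A path has no repeated nodes, and it may pass through terminals as interior nodes. Given a family of pairwise edge-disjoint paths with ends in $T$, let $m(t)$ be the number of paths of the family that have $t$ as an *end*. Passing through $t$ does not count. For $x\in\mathbb R^T$ and $S\subseteq T$ write $x(S)=\sum_{s\in S}x(s)$, and for $A\subseteq T$, $X\subseteq V$ put
$$f_A^x(X)=x(X\cap A)-x\bigl(X\cap(T\setminus A)\bigr).$$

We begin with an easy special case. Let $\mathcal T=\{T_1,\dots,T_k\}$ be a partition of $T$, and suppose we want edge-disjoint paths, each joining terminals in *different* classes, such that each $t\in T$ is an end of exactly $m(t)$ of them. If such paths exist, call $m$ *feasible for $\mathcal T$*. Which $m$ are feasible? There is an obvious necessary condition, and we record it in a form that will be used several times.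

**Lemma 1.** Let $A\subseteq T$. Consider a family of edge-disjoint paths with ends in $T$, none of which has both ends in $A$, and let $m(t)$ be the number of its paths ending at $t$. Then for every $X\subseteq V$ at least $f^m_A(X)$ of the paths have exactly one end in $X$. Hence $f_A^m(X)\le d(X)$, and if $f_A^m(X)=d(X)$, then every edge of $\delta(X)$ is used by some path of the family.

**Proof.** Since no path has both ends in $A$, exactly $m(X\cap A)$ paths have an end in $X\cap A$. Those among them whose other end is also in $X$ have that other end in $X\cap(T\setminus A)$, so there are at most $m(X\cap(T\setminus A))$ of them. The remaining ones, at least $f_A^m(X)$ in number, have exactly one end in $X$. Each of these uses an edge of $\delta(X)$, and the paths are edge-disjoint, so $f_A^m(X)\le d(X)$. In the case of equality these paths use up all $d(X)$ edges of $\delta(X)$. ∎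

So feasible vectors lie in the polyhedron given by the *cut conditions*:
$$Q(G,\mathcal T)=\{x\in\mathbb R^T:\ x\ge 0,\ f^x_{T_i}(X)\le d_G(X)\ \text{for all }X\subseteq V,\ i=1,\dots,k\}.$$
Taking $X=\{t\}$ and the class containing $t$ gives $x(t)\le d(t)$, so $Q(G,\mathcal T)$ is bounded, and it is the convex hull of its vertices. Recall that a point $x$ of a polyhedron is a vertex exactly when it is the only point at which all the constraints that are tight at $x$ hold with equality. Vertices are the same as extreme points.

**Example (triangle).** Let $G$ be the triangle on $1,2,3$, with $T=V$ and singleton classes. The sets $X=\{i\}$ give $x_i\le 2$, and $X=V$ gives $x_i\le x_j+x_k$. The other sets add nothing: $X=\{i,j\}$ gives $x_i-x_j\le 2$ or $-x_i-x_j\le 2$, and these follow from $0\le x\le 2$, as do the conditions $-x_i\le 2$ and the like. The point $(2,2,2)$ is realized by the three edges, and $(2,2,0)$ by the edge $12$ and the path $1\,3\,2$. The point $(1,1,1)$ also satisfies the cut conditions, but it is not feasible: the sum of the entries of a feasible vector is twice the number of paths.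

**Example (why Eulerian).** Let $G$ be the star with three leaves, the leaves being terminals in three singleton classes. The vector $(1,1,1)$ satisfies the cut conditions: $f(X)\ge 1$ for the class $\{t\}$ only if $X\cap T=\{t\}$, and then $f(X)=1\le d(X)$. It is a vertex, since $x(t)\le 1$ is tight for all three leaves. Its sum is odd, so it is not feasible. We assume from now on that $G$ is Eulerian.

**Theorem 2.** If $G$ is Eulerian and $\mathcal T$ is a partition of $T$, then every vertex of $Q(G,\mathcal T)$ has even integer entries. Hence it is feasible for paths joining different classes of $\mathcal T$.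

For the triangle this gives all the vertices: they lie in $\{0,2\}^3$, and the points with exactly one entry $2$ violate $x_i\le x_j+x_k$. The points $0,(2,2,0),(2,0,2),(0,2,2),(2,2,2)$ lie in $Q$ and are corners of the cube $[0,2]^3\supseteq Q$, so they are the vertices.

The proof of Theorem 2 has two independent halves: even vectors can be routed (Section 2), and vertices are even (Section 3).

## 2. Even vectors and the Lovász–Cherkassky theorem

We use one classical theorem.

**Lovász–Cherkassky theorem.** Let $G'$ be a graph and $S$ a set of terminals such that all nodes outside $S$ have even degree. Then there are edge-disjoint paths, each joining two different members of $S$, such that each $s\in S$ is an end of exactly $\lambda(s)=\min\{d_{G'}(X):X\cap S=\{s\}\}$ of them.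

**Lemma 3.** If $G$ is Eulerian, every $m\in Q(G,\mathcal T)$ with even integer entries is feasible for $\mathcal T$.

**Proof.** The plan is to turn demands into edges, so that the cut conditions become statements about $\lambda$.

**Step 1: the auxiliary graph.** For each class $A$ add a new node $s_A$, joined to each $t\in A$ by $m(t)$ parallel edges. Let $G'$ be the result and $S$ the set of new nodes. A node $v$ outside $S$ has degree $d_G(v)$ or $d_G(v)+m(v)$, which is even. This is where evenness of $m$ is used.

**Step 2: $\lambda(s_A)=m(A)$.** Let $X\cap S=\{s_A\}$ and $Y=X\cap V$. An edge $s_At$ with $t\in A$ is cut by $X$ if $t\notin Y$. An edge $s_Bt$ with $B\ne A$ is cut if $t\in Y$. Hence, by the cut condition for $A$ and $Y$,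
$$d_{G'}(X)=d_G(Y)+m(A\setminus Y)+m(Y\cap(T\setminus A))\ \ge\ m(A\cap Y)+m(A\setminus Y)=m(A).\tag{1}$$
Equality holds for $X=\{s_A\}$.

**Step 3: reading off the paths.** Take the paths of the theorem. At $s_A$ there end $m(A)$ paths, and $s_A$ has only $m(A)$ edges. So each edge at $s_A$ is the end edge of a path ending at $s_A$, and no path passes through $s_A$. Delete the two end nodes of every path. What remains of a path from $s_A$ to $s_B$ is a path in $G$ from a terminal in $A$ to a terminal in $B\ne A$, and each $t\in A$ is an end of exactly $m(t)$ of these, one for each edge $s_At$. ∎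

## 3. Tight sets, uncrossing, and atoms

We need two standard inequalities:
$$d(X)+d(Y)\ge d(X\cap Y)+d(X\cup Y),\qquad d(X)+d(Y)\ge d(X\setminus Y)+d(Y\setminus X).\tag{2}$$
The first is submodularity: an edge between $X\setminus Y$ and $Y\setminus X$ contributes to the left side only, and every other edge contributes equally to both sides. The second is the first applied to $X$ and $V\setminus Y$, since $d(V\setminus Y)=d(Y)$ and $V\setminus(X\cup(V\setminus Y))=Y\setminus X$.

Fix any $x\in Q(G,\mathcal T)$; it need not be a vertex. Write $f_i=f^x_{T_i}$ and let $\mathcal L_i=\{X\subseteq V:f_i(X)=d(X)\}$ be the family of *tight sets* for $T_i$. Note that $\emptyset\in\mathcal L_i$.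

**Lemma 4 (uncrossing).** (a) Each $\mathcal L_i$ is closed under $\cap$ and $\cup$. (b) If $X\in\mathcal L_i$ and $Y\in\mathcal L_j$ with $i\ne j$, then $X\setminus Y\in\mathcal L_i$, $Y\setminus X\in\mathcal L_j$, and $x$ vanishes on $X\cap Y\cap(T\setminus(T_i\cup T_j))$.

**Proof.** (a) The function $f_i$ is modular, so
$$d(X)+d(Y)=f_i(X)+f_i(Y)=f_i(X\cap Y)+f_i(X\cup Y)\le d(X\cap Y)+d(X\cup Y)\le d(X)+d(Y),$$
and equality holds throughout.

(b) Let $Z=X\cap Y$. On $T_i$ and on $T_j$ the contributions to $f_i$ and $f_j$ cancel, and on the rest of $T$ both are negative: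
$$f_i(Z)+f_j(Z)=-2x\bigl(Z\cap(T\setminus(T_i\cup T_j))\bigr)\le 0.\tag{3}$$
Therefore
$$d(X)+d(Y)=f_i(X)+f_j(Y)\le f_i(X\setminus Y)+f_j(Y\setminus X)\le d(X\setminus Y)+d(Y\setminus X)\le d(X)+d(Y).$$
Equality holds throughout, and this gives all three assertions. ∎

Let $U$ be the union of all tight sets, over all $i$. Call $u,v\in U$ equivalent if they lie in the same members of every $\mathcal L_i$. The equivalence classes are the *atoms*. Every tight set is a disjoint union of atoms. In the triangle at $x=(2,2,2)$ the sets $\{1\},\{2\},\{3\}$ are tight for their classes, so the atoms are the three singletons.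

**Lemma 5 (shape of an atom).** Let $v$ lie in a member of $\mathcal L_i$. Let $X_v$ be the smallest member of $\mathcal L_i$ containing $v$, and $W$ the largest member of $\mathcal L_i$ avoiding $v$. Then the atom of $v$ is $R=X_v\setminus W$. If $G$ is Eulerian, $f_i(R)$ is an even integer.

**Proof.** The sets $X_v$ and $W$ exist by Lemma 4(a). If $u$ is equivalent to $v$, then $u\in X_v$ and $u\notin W$, so $u\in R$. Conversely let $u\in R$. We compare $u$ and $v$ on every tight set.

For $X\in\mathcal L_i$: if $v\in X$, then $u\in X_v\subseteq X$; if $v\notin X$, then $X\subseteq W$, so $u\notin X$.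

For $Y\in\mathcal L_j$ with $j\ne i$: by Lemma 4(b), $X_v\setminus Y\in\mathcal L_i$. If $v\in Y$, this set avoids $v$, so it is contained in $W$. Since $u\in X_v$ and $u\notin W$, it follows that $u\in Y$. If $v\notin Y$, the set $X_v\setminus Y$ contains $v$, so it equals $X_v$ by minimality. Then $X_v\cap Y=\emptyset$ and $u\notin Y$.

So $u$ and $v$ are equivalent. Finally $X_v\cap W\in\mathcal L_i$, so $f_i(R)=f_i(X_v)-f_i(X_v\cap W)=d(X_v)-d(X_v\cap W)$. This is even if $G$ is Eulerian. ∎

The next lemma says that all tight cut constraints together amount to *one equation per atom*.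

**Lemma 6 (one row per atom).** Let $G$ be Eulerian, $x\in Q(G,\mathcal T)$ and $T^+=\{t\in T:x(t)>0\}$. For each atom $R$ there are a row vector $r_R$ on $T^+$, with entries $\pm1$ on $R\cap T^+$ and $0$ elsewhere, and an even integer $c_R$, such that $r_R\,x|_{T^+}=c_R$ for all $R$, and the following holds: if $y\in\mathbb R^{T^+}$ satisfies $r_Ry=c_R$ for all atoms $R$, then $y$, extended by $0$ to $T$, satisfies with equality every cut condition of $Q(G,\mathcal T)$ that is tight at $x$.

**Proof.** For each atom $R$ fix an index $i=i(R)$ such that $R$ is contained in a member of $\mathcal L_i$. Let $r_R$ be the row of the functional $y\mapsto f^y_{T_i}(R)$ on $T^+$: it is $+1$ on $R\cap T^+\cap T_i$ and $-1$ on the rest of $R\cap T^+$. Put $c_R=f_i(R)$, which is even by Lemma 5. Then $r_R\,x|_{T^+}=c_R$.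

Suppose $R$ is also contained in a member of $\mathcal L_j$, $j\ne i$. By Lemma 4(b), $x$ vanishes on $R\cap(T\setminus(T_i\cup T_j))$. So every element of $R\cap T^+$ is in $T_i$ or in $T_j$, and the row of $f_{T_j}(R)$ on $T^+$ is $-1$ on $T_i$ and $+1$ on $T_j$. That is, it is $-r_R$.

Now let $X\in\mathcal L_j$ be a tight set. It is a disjoint union of atoms, each contained in the member $X$ of $\mathcal L_j$. So for $y$ supported on $T^+$ we have $f^y_{T_j}(X)=\sum_{R\subseteq X}\pm r_Ry$ with fixed signs. Putting $y=x$ gives $d(X)=\sum_{R\subseteq X}\pm c_R$ with the same signs. So if $r_Ry=c_R$ for all $R$, then $f_{T_j}^y(X)=d(X)$. ∎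

**Proof of Theorem 2.** Let $x$ be a vertex of $Q(G,\mathcal T)$. It is the only point where the tight cut conditions and the equations $x(t)=0$, $t\notin T^+$, hold. By Lemma 6, $x|_{T^+}$ is therefore the only solution of the system $r_Ry=c_R$. The rows have *disjoint supports*. An element of $T^+$ in no atom would be a free variable, and an atom with two or more elements of $T^+$ would give one equation for two or more variables that occur nowhere else. Both contradict uniqueness. So every $t\in T^+$ is the only element of $T^+$ in its atom $R$, and $x(t)=\pm c_R$ is even. By Lemma 3, $x$ is feasible. ∎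

## 4. Two partitions at once

Now let $\mathcal T_1,\mathcal T_2$ be two partitions of $T$.

**Definition.** A *$\mathcal T_1$-$\mathcal T_2$-path* is a path in $G$ whose two ends are terminals lying in different classes of $\mathcal T_1$ and also in different classes of $\mathcal T_2$. Its interior nodes are arbitrary. A vector $m\in\mathbb Z^T$ is *$\mathcal T_1$-$\mathcal T_2$-feasible* if there is a set of pairwise edge-disjoint $\mathcal T_1$-$\mathcal T_2$-paths such that each $t\in T$ is an end of exactly $m(t)$ of them.

By Lemma 1, feasible vectors lie in $Q(G,\mathcal T_1)\cap Q(G,\mathcal T_2)$. For Eulerian $G$ it is a known fact that the vertices of this polyhedron are integral; Section 6 contains a proof. The question, from Mouna Sadli and András Sebő, "Jump-systems of $T$-paths", arXiv:2302.13448 (2023), is whether the following statement holds.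

**Statement (∗).** If all degrees of $G$ are even, then for any two partitions $\mathcal T_1,\mathcal T_2$ of $T$ the vertices of $Q(G,\mathcal T_1)\cap Q(G,\mathcal T_2)$ are $\mathcal T_1$-$\mathcal T_2$-feasible; that is, $Q(G,\mathcal T_1)\cap Q(G,\mathcal T_2)$ is the convex hull of the $\mathcal T_1$-$\mathcal T_2$-feasible vectors.

The two forms agree. If all vertices are feasible, the (bounded) polyhedron is contained in the hull of the feasible vectors, and the other inclusion always holds. Conversely, an extreme point that lies in the hull of a subset of the polyhedron belongs to that subset. If $\mathcal T_1=\mathcal T_2$, Theorem 2 says that (∗) is true. What changes in general?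

**Example (the square).** Let $G$ be the 4-cycle $a,b,c,d$ with $T=V$, $\mathcal T_1=\{\{a,b\},\{c,d\}\}$ and $\mathcal T_2=\{\{a,d\},\{b,c\}\}$. A $\mathcal T_1$-$\mathcal T_2$-path joins $a$ to $c$ or $b$ to $d$. For instance, the edge $ab$ is not one, and $a\,b\,c$ is one, with the terminal $b$ as an interior node. The conditions for $X=V$ say $x_a+x_b=x_c+x_d$ and $x_a+x_d=x_b+x_c$, so $x_a=x_c=\alpha$ and $x_b=x_d=\beta$. The set $X=\{a,b\}$ gives $\alpha+\beta\le 2$. So the polyhedron is contained in the triangle with corners $(\alpha,\beta)=(0,0),(2,0),(0,2)$. These corners are feasible: use $a\,b\,c$ and $a\,d\,c$, or $b\,a\,d$ and $b\,c\,d$. So they are exactly the vertices, and (∗) holds here.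

Now look at the midpoint $(1,1,1,1)$. An $a$–$c$ path uses both edges at $b$ or both edges at $d$, and then no $b$–$d$ path is left. So $(1,1,1,1)$ is an integer point of the polyhedron that is *not* feasible. Here it is not a vertex, so it does no harm to (∗). Keep it in mind.

The natural plan for (∗) is to repeat the two halves of Theorem 2: route even vectors, and show that vertices are even. The first half survives, and the second does not.

## 5. Even vectors and the locking theorem

Lemma 3 contracted each class to one node. With two partitions we cannot contract the classes of both, and we need a stronger theorem. Two subsets $A,B$ of a set $S$ *cross* if $A\cap B$, $A\setminus B$, $B\setminus A$ and $S\setminus(A\cup B)$ are all nonempty. For example, $\{1,2\}$ and $\{1,3\}$ cross in $\{1,2,3,4\}$ but not in $\{1,2,3\}$.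

**Locking theorem** (Karzanov–Lomonosov 1978; see also M. Lomonosov, *Combinatorial approaches to multiflow problems*, Discrete Appl. Math. 11 (1985)). Let $G'$ be a graph and $S$ a set of terminals such that all nodes outside $S$ have even degree. Let $\mathcal A$ be a family of subsets of $S$ with no three pairwise crossing members. Then there are edge-disjoint paths with ends in $S$ such that for every $A\in\mathcal A$ exactly $\lambda(A)=\min\{d_{G'}(X):X\cap S=A\}$ of them connect $A$ to $S\setminus A$.

**Theorem B.** Let $G$ be Eulerian. Every vector $m\in Q(G,\mathcal T_1)\cap Q(G,\mathcal T_2)$ with all entries even integers is $\mathcal T_1$-$\mathcal T_2$-feasible. Consequently, for every vertex $m$ of $Q(G,\mathcal T_1)\cap Q(G,\mathcal T_2)$, the vector $2m$ is feasible in the graph $2G$ with every edge doubled; that is, $m$ has a half-integral path packing.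

The last phrase means: give weight $\tfrac12$ to each path of the packing in $2G$. Then each edge of $G$ carries total weight at most $1$, and the weights of the paths ending at $t$ sum to $m(t)$.

**Proof.** **Step 1: the auxiliary graph.** For each $t\in T$ add a new node $t'$ joined to $t$ by $m(t)$ parallel edges. Call the result $G'$ and let $S=\{t':t\in T\}$. For $A\subseteq T$ write $A'=\{t':t\in A\}$. Nodes outside $S$ have degree $d_G(v)$ or $d_G(v)+m(v)$, which is even.

**Step 2: the family to be locked.** Let $\mathcal A$ consist of the sets $A'$ for all classes $A$ of $\mathcal T_1$ and of $\mathcal T_2$. Among three distinct members of $\mathcal A$ two come from the same partition. They are disjoint, hence do not cross. So the theorem applies.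

**Step 3: $\lambda(A')=m(A)$ for each class $A$.** If $X\cap S=A'$ and $Y=X\cap V$, the edges $tt'$ with $t\in A$ are cut when $t\notin Y$, and those with $t\notin A$ when $t\in Y$. So (1) holds word for word and $d_{G'}(X)\ge m(A)$, with equality for $X=A'$.

**Step 4: reading off the paths.** For each class $A$, exactly $m(A)$ of the locking paths connect $A'$ to $S\setminus A'$. Each uses at least the edge at its end in $A'$, and only $m(A)$ edges are incident with $A'$. So each of these paths uses exactly one edge at $A'$, its end edge there, and every edge at $A'$ is the end edge of such a path. No edge at $A'$ is left for a path with both ends in $A'$ or for a path passing through $A'$. Hence each $t'$ is an end of exactly $m(t)$ paths and an interior node of none. Applying this to the classes of both partitions, every path with ends $s',t'$ has $s,t$ in different classes of $\mathcal T_1$ and of $\mathcal T_2$. Deleting the nodes of $S$ gives the required paths in $G$.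

**Step 5: the consequence.** A vertex $m$ is integral (the known fact; Proposition 8 below). So $2m$ has even entries. Since $d_{2G}=2d_G$, we have $2m\in 2\bigl(Q(G,\mathcal T_1)\cap Q(G,\mathcal T_2)\bigr)=Q(2G,\mathcal T_1)\cap Q(2G,\mathcal T_2)$. Apply the first part to the Eulerian graph $2G$. ∎

## 6. Two families of disjoint rows

So (∗) would follow if vertices were even. Let us try to repeat Section 3. If $X$ is tight for a class $A$ of $\mathcal T_1$ and $Y$ is tight for a class $B$ of $\mathcal T_2$, the quantity in (3) becomes, with $Z=X\cap Y$,
$$f_A(Z)+f_B(Z)=2x(Z\cap A\cap B)-2x\bigl(Z\cap(T\setminus(A\cup B))\bigr).$$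
The first term can be positive, since $A$ and $B$ need not be disjoint. This is the exact point where the uncrossing of Lemma 4(b) breaks down: there are no common atoms for both partitions.

We can still apply Lemma 6 to each partition *separately*. This gives two families of rows; inside each family the supports are disjoint, and a terminal may occur once in each family. The linear algebra is now as follows.

**Lemma 7.** Let $M$ be a nonsingular square matrix with entries $0,\pm1$ and at most two nonzero entries in each column, and let $b$ be a vector of even integers. Then the solution of $My=b$ is integral.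

**Proof.** Induction on the size $n$ of $M$; size $0$ is trivial. No row is zero.

**Case 1: some row has exactly one nonzero entry**, in column $t$, say. This row gives $y_t=\pm b_r$, an even integer. Delete this row and this column, and move the terms with $y_t$ to the right-hand side. It stays even, the remaining matrix is nonsingular, and its columns still have at most two nonzero entries. Induction applies.

**Case 2: every row has at least two nonzero entries.** Counting nonzero entries, at least $2n$ by rows and at most $2n$ by columns, we see that every row and every column has exactly two. So rows and columns arrange themselves in disjoint cycles: rows $r_1,\dots,r_k$ and columns $t_1,\dots,t_k$ with $k\ge2$, where $r_s$ has its nonzero entries in columns $t_s$ and $t_{s+1}$ (and $t_{k+1}=t_1$). Then $M$ is block diagonal with one block for each cycle. Call $r_s$ a *sum row* if its two entries have the same sign, and a *difference row* otherwise. The equation of $r_s$ reads $y_{t_{s+1}}=e_s-y_{t_s}$ or $y_{t_{s+1}}=e_s+y_{t_s}$ respectively, with $e_s$ even. Going once around,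
$$y_{t_1}=e+\varepsilon\, y_{t_1},\qquad e\ \text{even},\quad \varepsilon=(-1)^{\#\text{sum rows}}.\tag{4}$$
If $\varepsilon=1$, then for right-hand side $0$ one may start with $y_{t_1}=1$ and close up consistently, so the block is singular, a contradiction. So $\varepsilon=-1$, and $2y_{t_1}=e$ is even. Hence $y_{t_1}$ is an integer, and so are the other $y_{t_s}$. ∎

**Proposition 8 (the known fact).** If $G$ is Eulerian, the vertices of $Q(G,\mathcal T_1)\cap Q(G,\mathcal T_2)$ are integral.

**Proof.** Let $x$ be a vertex and $T^+$ its support. Apply Lemma 6 to $x\in Q(G,\mathcal T_1)$ and to $x\in Q(G,\mathcal T_2)$. A vector $y\in\mathbb R^{T^+}$ satisfying both systems of row equations, extended by $0$, satisfies with equality all constraints that are tight at $x$, hence equals $x|_{T^+}$. So the combined system determines $x|_{T^+}$ uniquely. Choose $|T^+|$ linearly independent rows. Each $t\in T^+$ lies in at most one atom of each of the two families, so each column has at most two nonzero entries. The right-hand sides are even. Lemma 7 applies. ∎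

The proof shows where an odd entry can come from. As long as only Case 1 occurs, all entries are even. Odd entries require a cycle as in Case 2, where elimination ends with $2y=\text{even}$. In such a cycle the two nonzero entries of a column come from different families, so the rows alternate between the families and $k$ is even. Therefore $\varepsilon=-1$ means that the number of *difference* rows in the cycle is odd.

The square illustrates this. At $(1,1,1,1)$ the tight sets $\{a,b\},\{c,d\}$ (for $\mathcal T_1$) and $\{b,c\},\{d,a\}$ (for $\mathcal T_2$) give the cycle of sum rows $x_a+x_b=2$, $x_b+x_c=2$, $x_c+x_d=2$, $x_d+x_a=2$. There are four sum rows, so $\varepsilon=1$, and these rows do not determine the point. To make such a point a vertex, we look for a longer cycle with one difference row.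

## 7. A parity obstruction and the hexagon

First, a clean reason why an odd entry can be fatal, extracted from the square.

**Lemma 9 (parity).** Suppose $m$ is $\mathcal T_1$-$\mathcal T_2$-feasible and $v\in T$. If every edge at $v$ lies in $\delta(X)$ for some $X$ with $f_A^m(X)=d(X)$, where $A$ is a class of $\mathcal T_1$ or $\mathcal T_2$ (both $X$ and $A$ may depend on the edge), then $m(v)\equiv d(v)\pmod 2$.

**Proof.** No $\mathcal T_1$-$\mathcal T_2$-path has both ends in a class $A$ of either partition. By Lemma 1 all $d(v)$ edges at $v$ are used. A path ending at $v$ uses one edge at $v$, and a path passing through $v$ uses two. So $d(v)=m(v)+2\cdot(\text{number of paths passing through }v)$. ∎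

In an Eulerian graph, then, a vertex $m$ of the polyhedron with $m(v)$ odd and all edges at $v$ in tight cuts refutes (∗). Let $G=C_6$ with nodes $v_1,\dots,v_6$ in cyclic order, $T=V$,
$$\mathcal T_1=\{\{v_1,v_2\},\{v_3,v_4\},\{v_5,v_6\}\},\qquad\mathcal T_2=\{C,B\},\quad C=\{v_1,v_3,v_6\},\ B=\{v_2,v_4,v_5\},$$
and $m=(1,1,1,1,1,1)$.

**Theorem A.** $m$ is a vertex of $Q(G,\mathcal T_1)\cap Q(G,\mathcal T_2)$, but $m$ is not $\mathcal T_1$-$\mathcal T_2$-feasible. Hence Statement (∗) is false, in both of its forms.

**Proof.** **Step 1: $m$ satisfies the cut conditions.** For $X=\emptyset$ both sides are $0$. For $X=V$ the left sides are $2-4<0$ for $\mathcal T_1$ and $3-3=0$ for $\mathcal T_2$. Let $\emptyset\ne X\subsetneq V$, so $d(X)\ge2$. For a class $A$ of $\mathcal T_1$, $f_A(X)\le|X\cap A|\le 2$. For a class $A$ of $\mathcal T_2$ we have $|A|=3$, so $f_A(X)\ge 3$ only if $X\supseteq A$ and $X$ contains nothing else, that is, $X=A$. Since $\delta(B)=\delta(C)=\{v_1v_2,v_2v_3,v_3v_4,v_5v_6\}$, in that case $f_A(X)=3\le4=d(A)$.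

**Step 2: $m$ is a vertex.** The following constraints are tight at $m$; each of the six sets has $d(X)=2$.

| class | $X$ | tight constraint |
|---|---|---|
| $\{v_1,v_2\}$ | $\{v_1,v_2\}$ | $x_1+x_2\le2$ |
| $\{v_3,v_4\}$ | $\{v_3,v_4\}$ | $x_3+x_4\le2$ |
| $\{v_5,v_6\}$ | $\{v_5,v_6\}$ | $x_5+x_6\le2$ |
| $C$ | $\{v_6,v_1\}$ | $x_6+x_1\le2$ |
| $B$ | $\{v_4,v_5\}$ | $x_4+x_5\le2$ |
| $B$ | $\{v_2,v_3,v_4,v_5\}$ | $x_2+x_4+x_5-x_3\le2$ |

Let all six hold with equality. Subtracting the fifth equation from the sixth gives the difference row $x_2=x_3$. The others give in turn $x_4=2-x_3$, $x_5=2-x_4=x_3$, $x_6=2-x_5=2-x_3$, $x_1=2-x_6=x_3$, $x_2=2-x_1=2-x_3$. With $x_2=x_3$ we get $2x_3=2$, so $x_3=1$ and $x=m$. This is a cycle of six rows, five sum rows and one difference row, so $\varepsilon=-1$ as in (4).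

**Step 3: $m$ is not feasible.** The sets $\{v_6,v_1\}$ and $\{v_1,v_2\}$ are tight, $v_1v_2\in\delta(\{v_6,v_1\})$ and $v_2v_3\in\delta(\{v_1,v_2\})$. These are all the edges at $v_2$. If $m$ were feasible, Lemma 9 would give $1=m(v_2)\equiv d(v_2)=2\pmod2$, a contradiction.

**Step 4: the convex hull.** All feasible vectors lie in $Q(G,\mathcal T_1)\cap Q(G,\mathcal T_2)$, and $m$ is an extreme point of it that is not feasible. So $m$ is not in their convex hull. ∎

Theorem B promises a half-integral packing for this $m$. Here is one: in $2C_6$ take
$$v_1v_6v_5,\quad v_1v_2v_3v_4,\quad v_2v_3,\quad v_3v_4v_5,\quad v_6v_1v_2,\quad v_6v_5v_4 .$$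
Each joins a node of $C$ to a node of $B$ in a different class of $\mathcal T_1$, every edge of $C_6$ is used exactly twice, and every node is an end of exactly two paths. By Theorem A, "half-integral" in Theorem B cannot be replaced by "integral".

## 8. Patterns of nonempty intersections

For $\mathcal T_1=\mathcal T_2$ the statement holds, and for the partitions of the hexagon it fails. We now determine exactly for which ways of intersecting the statement holds for all Eulerian graphs.

**Definition.** Index the classes as $T_1^i$ $(i\in I)$ and $T_2^j$ $(j\in J)$. The *pattern* of $(\mathcal T_1,\mathcal T_2)$ is $\mathcal P=\{(i,j):T_1^i\cap T_2^j\ne\emptyset\}$; its elements are called *cells*. Let $H_{\mathcal P}$ be the graph on $\mathcal P$ in which two cells are adjacent if they differ in *both* coordinates.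

We think of $i$ as a row and $j$ as a column. A path of $G$ with ends in $T$ is a $\mathcal T_1$-$\mathcal T_2$-path exactly when its ends lie in adjacent cells. Three examples: if $\mathcal T_1=\mathcal T_2$ has $k$ classes, $\mathcal P$ is a diagonal and $H_{\mathcal P}$ is complete on $k$ cells. For the full pattern $\{1,2\}\times\{1,2\}$, the graph $H_{\mathcal P}$ consists of the two disjoint edges $(1,1)(2,2)$ and $(1,2)(2,1)$. If the cell $(2,2)$ is missing, $(1,1)$ becomes isolated and the edge $(1,2)(2,1)$ remains.

**Theorem C.** For a pattern $\mathcal P$ the following are equivalent.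

(a) For every Eulerian $G$ and all $T,\mathcal T_1,\mathcal T_2$ with pattern $\mathcal P$, all vertices of $Q(G,\mathcal T_1)\cap Q(G,\mathcal T_2)$ are $\mathcal T_1$-$\mathcal T_2$-feasible.

(b) After deleting its isolated nodes, $H_{\mathcal P}$ is complete multipartite (possibly empty), i.e. non-adjacency is transitive on non-isolated cells.

(c) There are no cells $w=(i,j)$, $u=(i,j')$, $v=(i',j)$, $z=(k,l)$ in $\mathcal P$ with $i'\ne i$, $j'\ne j$, $k\ne i$, $l\ne j$.

In particular, (a) holds if one partition refines the other. It fails already for two partitions into two classes each with all four intersections nonempty, where the path problem is a two-commodity problem.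

The "in particular" part follows from the equivalence. If $\mathcal T_1$ refines $\mathcal T_2$, each row contains only one cell, so there are no $w,u$ as in (c). If $\mathcal T_2$ refines $\mathcal T_1$, there are no $w,v$. In the full $2\times2$ pattern, $w=(1,1)$, $u=(1,2)$, $v=(2,1)$, $z=(2,2)$ violate (c), and the admissible pairs of cells are $\{w,z\}$ and $\{u,v\}$.

### 8.1. Multipartiteness as a forbidden configuration: (b)⇔(c)

**Proof.** Non-adjacency is reflexive and symmetric, so being complete multipartite means that it is transitive. Suppose (b) fails: there are non-isolated cells $w,u,v$ with $w$ non-adjacent to $u$ and to $v$, and $u,v$ adjacent. They are distinct: $u\ne v$ since they are adjacent, and $w=u$ would make $w$ adjacent to $v$ (similarly for $w=v$). So $w$ shares exactly one coordinate with $u$, and exactly one with $v$. It cannot be the same coordinate, since then $u$ and $v$ would share it. So, after exchanging $u,v$ if necessary, $w=(i,j)$, $u=(i,j')$, $v=(i',j)$ with $j'\ne j$, $i'\ne i$. As $w$ is not isolated, it has a neighbor $z=(k,l)$ with $k\ne i$, $l\ne j$. This violates (c).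

Conversely, in a configuration violating (c), $w$ is adjacent to $z$ and $u$ is adjacent to $v$, so $w,u,v$ are non-isolated. But $w$ is adjacent to neither $u$ nor $v$. So (b) fails. ∎

### 8.2. Reduction to a single partition: (b)⇒(a)

**Proof.** Let $T'\subseteq T$ be the set of terminals in non-isolated cells. Let $\mathcal T_3$ be the partition of $T'$ given by the color classes of the complete multipartite graph obtained from $H_{\mathcal P}$ by deleting its isolated nodes. Put $Q=Q(G,\mathcal T_1)\cap Q(G,\mathcal T_2)$. In $Q(G,\mathcal T_3)$ the terminal set is $T'$. Since cells in different color classes are adjacent, a path joining different classes of $\mathcal T_3$ is a $\mathcal T_1$-$\mathcal T_2$-path. The aim is to show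
$$Q=Q(G,\mathcal T_3)\times\{0\}^{T\setminus T'}.\tag{5}$$

**Step 1: every $x\in Q$ vanishes on isolated cells.** Let $(i,j)$ be isolated, $A=T_1^i$, $B=T_2^j$, $D=A\cap B$. Every other cell is in row $i$ or in column $j$. So terminals outside $B$ lie in $A$, that is, $A=D\sqcup(T\setminus B)$; likewise $B=D\sqcup(T\setminus A)$. The cut conditions for $X=V$ are $x(A)\le x(T\setminus A)$ and $x(B)\le x(T\setminus B)$. Adding them,
$$2x(D)+x(T\setminus B)+x(T\setminus A)\le x(T\setminus A)+x(T\setminus B),$$
so $x(D)\le0$ and $x=0$ on $D$.

**Step 2: each color class lies in one class of $\mathcal T_1$ or $\mathcal T_2$.** We claim that a set of pairwise non-adjacent cells lies in a single row or column. For a single cell this is clear. Otherwise two of its cells share a coordinate, say they are $(i,j),(i,j')$ with $j\ne j'$. A further cell not in row $i$ would have to be in column $j$ and in column $j'$, which is impossible. The column case is symmetric.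

**Step 3: "$\subseteq$" in (5).** Let $x\in Q$ and $C\in\mathcal T_3$, and let $L\supseteq C$ be a class of $\mathcal T_1$ or $\mathcal T_2$ as in Step 2. Since $C\subseteq L$, $x\ge0$, and $x=0$ outside $T'$,
$$x(X\cap C)-x(X\cap(T'\setminus C))\le x(X\cap L)-x(X\cap(T'\setminus L))=f^x_L(X)\le d(X).$$
So $x|_{T'}\in Q(G,\mathcal T_3)$, and $x=0$ on $T\setminus T'$ by Step 1.

**Step 4: "$\supseteq$" in (5).** Let $x\ge0$ vanish on $T\setminus T'$ with $x|_{T'}\in Q(G,\mathcal T_3)$, and let $L$ be a class of $\mathcal T_1$ or $\mathcal T_2$. Cells inside $L$ share a coordinate, so they are pairwise non-adjacent. By (b), $L\cap T'$ is empty or contained in one class $C\in\mathcal T_3$. In the first case $f^x_L(X)\le0\le d(X)$. In the second,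
$$f_L^x(X)=x(X\cap L\cap T')-x(X\cap(T'\setminus L))\le x(X\cap C)-x(X\cap(T'\setminus C))\le d(X).$$
This proves (5).

**Step 5: conclusion.** If $T'=\emptyset$, then $Q=\{0\}$ and the zero vector is feasible with no paths. Otherwise, by (5), a vertex of $Q$ is a vertex of $Q(G,\mathcal T_3)$ extended by zeros. By Theorem 2 it is feasible for paths joining different classes of $\mathcal T_3$, and these are $\mathcal T_1$-$\mathcal T_2$-paths. ∎

### 8.3. A square and a pentagon sharing a node: (a)⇒(c)

We need a counterexample for *every* pattern that violates (c), using only the four cells $w,u,v,z$. By Section 6 we look for a cycle of rows with an odd number of difference rows. The construction below has one of length four on nodes $p_1,\dots,p_4$: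
$$x(p_1)-x(p_2)=0,\quad x(p_2)+x(p_3)=2,\quad x(p_3)+x(p_4)=2,\quad x(p_4)+x(p_1)=2.$$
A 4-cycle $p_1p_2p_3p_4$ with cells $v,u,z,v$ and the all-ones vector does not suffice. In the full $2\times2$ pattern the conditions for $X=V$ force equal totals on the two rows, whereas here row $i$ (cells $w,u$) has total $1$ and the other row has total $3$. So we attach a second cycle that supplies more of $w$ and $u$.

**Proof.** Suppose $w=(i,j)$, $u=(i,j')$, $v=(i',j)$, $z=(k,l)$ are as in (c), i.e. (c) fails. We construct a counterexample to (a).

**Step 1: the construction.** Let $G_0$ be the 4-cycle $p_1p_2p_3p_4$ and the 5-cycle $p_1q_1q_2q_3q_4$, sharing exactly the node $p_1$. Its nine edges are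
$$p_1p_2,\ p_2p_3,\ p_3p_4,\ p_4p_1,\ p_1q_1,\ q_1q_2,\ q_2q_3,\ q_3q_4,\ q_4p_1.$$
All its nodes are terminals, in the cells
$$w:\ q_1;\qquad u:\ p_2,q_4;\qquad v:\ p_1,p_4,q_3;\qquad z:\ p_3,q_2.$$
For every other cell of $\mathcal P$ add one isolated node $s$ as a terminal in that cell. The set $X=\{s\}$, with $d(X)=0$, forces $x(s)=0$. The resulting graph $G$ is Eulerian and the pattern is exactly $\mathcal P$. Let $A=T_1^i$ and $B=T_2^j$. Since $k\ne i$ and $l\neq j$, on $V(G_0)$ we have
$$A=\{q_1,p_2,q_4\},\qquad B=\{q_1,p_1,p_4,q_3\}.$$
Let
$$m(p_1)=m(p_2)=m(p_3)=m(p_4)=1,\quad m(q_1)=m(q_4)=2,\quad m(q_2)=m(q_3)=1,$$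
and $m=0$ on the isolated terminals.

**Step 2: $m$ lies in both polyhedra.** Instead of checking all sets $X$, we route $2m$ in $2G$. The cells $w,z$ are adjacent and so are $u,v$, so the following are $\mathcal T_1$-$\mathcal T_2$-paths:
$$q_1q_2\ \text{(twice)},\quad q_4q_3\ \text{(twice)},\quad q_1p_1p_2p_3,\quad q_1p_1p_4p_3,\quad q_4p_1,\quad q_4p_1p_4,\quad p_2p_1,\quad p_2p_3p_4.$$
Every edge of $G_0$ other than $q_2q_3$ is used exactly twice: for example, $p_1p_2$ by $q_1p_1p_2p_3$ and $p_2p_1$; $p_2p_3$ by $q_1p_1p_2p_3$ and $p_2p_3p_4$; $p_3p_4$ by $q_1p_1p_4p_3$ and $p_2p_3p_4$; $p_4p_1$ by $q_1p_1p_4p_3$ and $q_4p_1p_4$; $p_1q_1$ by the two longer paths from $q_1$; $q_4p_1$ by $q_4p_1$ and $q_4p_1p_4$. The edge $q_2q_3$ is not used. The number of path ends is $4$ at $q_1$ and $q_4$, and $2$ at every other node of $G_0$. So $2m$ is feasible in $2G$. By Lemma 1, $2m\in Q(2G,\mathcal T_r)=2Q(G,\mathcal T_r)$, so $m\in Q(G,\mathcal T_r)$ for $r=1,2$.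

**Step 3: $m$ is a vertex.** The following constraints are tight at $m$.

| class | $X$ | $d_G(X)$ | tight constraint |
|---|---|---|---|
| $A$ | $\{q_1\}$ | 2 | $x(q_1)\le 2$ |
| $A$ | $\{q_4\}$ | 2 | $x(q_4)\le 2$ |
| $A$ | $\{q_1,q_4,p_1,p_2\}$ | 4 | $x(q_1)+x(q_4)+x(p_2)-x(p_1)\le4$ |
| $A$ | $\{q_1,q_4,p_1,p_2,p_3,p_4\}$ | 2 | $x(q_1)+x(q_4)+x(p_2)-x(p_1)-x(p_3)-x(p_4)\le 2$ |
| $A$ | $V(G_0)$ | 0 | $x(q_1)+x(q_4)+x(p_2)-x(p_1)-x(p_3)-x(p_4)-x(q_2)-x(q_3)\le 0$ |
| $B$ | $\{q_1,p_1,p_4\}$ | 4 | $x(q_1)+x(p_1)+x(p_4)\le 4$ |
| $B$ | $\{q_1,p_1,p_4,p_2,p_3\}$ | 2 | $x(q_1)+x(p_1)+x(p_4)-x(p_2)-x(p_3)\le 2$ |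
| $B$ | $V(G_0)\setminus\{q_4\}$ | 2 | $x(q_1)+x(p_1)+x(p_4)-x(p_2)-x(p_3)+x(q_3)-x(q_2)\le2$ |

The cuts are, for the third row, $\{p_1p_4,p_2p_3,q_1q_2,q_3q_4\}$; for the fourth, $\{q_1q_2,q_3q_4\}$; for the sixth, $\{q_1q_2,p_1p_2,p_1q_4,p_3p_4\}$; for the seventh, $\{q_1q_2,p_1q_4\}$; for the eighth, $\{q_4p_1,q_3q_4\}$. The left sides at $m$ are $2,\ 2,\ 2+2+1-1=4,\ 4-2=2,\ 2-2=0,\ 2+1+1=4,\ 4-2=2,\ 2+1-1=2$.

Assume equality everywhere. The first two rows give $x(q_1)=x(q_4)=2$. Rows three to five give successively
$$x(p_1)=x(p_2),\qquad x(p_3)+x(p_4)=2,\qquad x(q_2)+x(q_3)=2,$$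
and rows six to eight give
$$x(p_1)+x(p_4)=2,\qquad x(p_2)+x(p_3)=2,\qquad x(q_2)=x(q_3).$$
So $x(q_2)=x(q_3)=1$. Also $x(p_3)=2-x(p_4)=x(p_1)=x(p_2)$, so $2x(p_2)=2$ and $x(p_1)=x(p_2)=x(p_3)=x(p_4)=1$. Together with $x(s)=0$ for the isolated terminals, which is also tight, $m$ is the unique point at which these constraints hold with equality. So $m$ is a vertex of $Q(G,\mathcal T_1)\cap Q(G,\mathcal T_2)$.

**Step 4: $m$ is not feasible.** The edges at $p_2$ are $p_1p_2\in\delta(\{q_1,p_1,p_4\})$ and $p_2p_3\in\delta(\{q_1,q_4,p_1,p_2\})$. The first set is tight for $B$ and the second for $A$. If $m$ were feasible, Lemma 9 would give $1=m(p_2)\equiv d(p_2)=2\pmod 2$, a contradiction. This argument does not depend on which further pairs of cells happen to be adjacent in $H_{\mathcal P}$ (for instance $u$ and $z$, if $l\ne j'$). So (a) fails for $\mathcal P$. ∎
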